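# Modal assertions over $\mathrm{Mod}(T)$ and Borel sets of types

## 1. Modal operators on $\mathrm{Mod}(T)$ and the language $\Diamond\mathcal L$

Fix a first-order language $\mathcal L$ and an $\mathcal L$-theory $T$. Let $\mathrm{Mod}(T)$ be the class of all models of $T$, and let $M\subseteq N$ mean that $M$ is a substructure of $N$. In a relational language, passing from $M$ to $N\supseteq M$ adds points, and the relations may be chosen freely only on tuples that contain a new point.

Three facts will be used constantly. Quantifier-free statements about elements of $M$ have the same truth value in $M$ and in $N$. Existential statements about elements of $M$ that hold in $M$ still hold in $N$. Universal statements about elements of $M$ that hold in $N$ already hold in $M$. In particular, if $c$ is a constant symbol and $P$ a unary predicate, the truth value of $P(c)$ never changes along $\subseteq$.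

**Definition 1 (modal operators).** Let $M\models T$ and let $\bar a$ be a tuple from $M$. Then $M\models\Diamond\varphi(\bar a)$ if there is a model $N\models T$ with $M\subseteq N$ and $N\models\varphi(\bar a)$. And $M\models\Box\varphi(\bar a)$ if every model $N\models T$ with $M\subseteq N$ satisfies $N\models\varphi(\bar a)$.

*Example.* Let $T$ be the theory of linear orders. Then $M\models\Diamond\exists y\,(a<y<b)$ iff $a<b$: if $a<b$, insert a new point immediately above $a$; if not, transitivity of the order in any extension forbids such a $y$. Next let $\varphi$ be $\forall x\exists y\,(x<y)$, "there is no last point". Every $M$ extends to a model of $\varphi$ (put a copy of $\omega$ on top) and to a model of $\neg\varphi$ (put one point on top). So $\Diamond\varphi$ holds everywhere and $\Box\varphi$ nowhere. Hence $\Box\Diamond\varphi$ and $\Diamond\Box\Diamond\varphi$ hold everywhere, while $\Diamond\Box\varphi$ holds nowhere.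

**Definition 2 (the language $\Diamond\mathcal L$).** $\Diamond\mathcal L$ is the closure of the first-order formulas of $\mathcal L$ under $\Diamond,\Box$ and the Boolean connectives, but not under quantifiers. Quantifiers occur only inside first-order subformulas.

*Example.* $\Diamond\big(\exists y\,(x<y)\wedge\neg\Box\,\forall z\,(z\le x)\big)$ is a $\Diamond\mathcal L$ formula in the variable $x$. The expression $\exists x\,\Diamond\exists y\,(x<y)$ is not in $\Diamond\mathcal L$; it belongs to the larger language $\mathcal L^{\Diamond}$, which is also closed under quantifiers and which we do not study.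

**Definition 3 (modal depth).** The modal depth of a $\Diamond\mathcal L$ formula is the nesting depth of its modal operators, where $\Box$ is read as $\neg\Diamond\neg$. First-order formulas have depth $0$, Boolean connectives take the maximum, and each $\Diamond$ adds one.

*Example.* For first-order $\varphi,\psi$, the formula $\Diamond\varphi\wedge\neg\Diamond\Box\psi$ has depth $2$ and $\Diamond\Box\Diamond\varphi$ has depth $3$. Unwinding the definition, a formula of depth at most $d+1$ is a finite Boolean combination of first-order formulas and formulas $\Diamond\chi$ with $\chi$ of depth at most $d$.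

**Definition 4 (equivalence in $\mathrm{Mod}(T)$).** Two assertions, possibly with free variables, are equivalent in $\mathrm{Mod}(T)$ if in every model $M\models T$ they are satisfied by exactly the same tuples of $M$. We write $\equiv$.

*Example.* Over linear orders, $\Diamond\exists y\,(x<y<z)\equiv x<z$.

## 2. Infinitary formulas and spaces of types

**Definition 5 ($\mathcal L_{\omega_1,\omega}$).** The formulas of $\mathcal L_{\omega_1,\omega}$ are built from atomic formulas by negation, conjunctions and disjunctions of countable families, and the quantifiers $\exists x$, $\forall x$ over single variables.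

*Example.* With unary predicates $U_n$, the sentence $\bigwedge_m\bigvee_{n\ge m}\exists x\,U_n(x)$ says that infinitely many $U_n$ are nonempty.

**Definition 6 (types and the Stone space).** $S_m(T)$ is the set of complete $m$-types consistent with $T$, that is, of the sets $\mathrm{tp}^M(\bar a)=\{\psi(\bar x)\in\mathcal L: M\models\psi(\bar a)\}$ with $M\models T$ and $\bar a\in M^m$. Its basic open sets are $[\psi]=\{p:\psi\in p\}$ for $\psi(\bar x)\in\mathcal L$. Each $[\psi]$ is clopen, and the compactness theorem says that $S_m(T)$ is compact. When $\mathcal L$ is countable there are countably many sets $[\psi]$, so $S_m(T)$ is compact metrizable and zero-dimensional; in particular it is Polish (we count the empty space as Polish).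

*Example.* Let $\mathcal L$ have a constant $c$ and unary predicates $P_i$ ($i\in\omega$), and let $T$ be $\forall x\,(x=c)$. In a one-element structure quantifiers are trivial, so a complete theory extending $T$ is determined by the set of $i$ with $P_i(c)$, and every set occurs. So $S_0(T)$ is a copy of the Cantor space $2^\omega$.

A formula is *universal* if it has the form $\forall\bar y\,\delta$ with $\delta$ quantifier-free and $\bar y$ possibly empty, and *existential* if it has the form $\exists\bar y\,\delta$. Up to logical equivalence, negation exchanges the two classes, and each class is closed under finite conjunctions.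

**Definition 7 (the order on types).** For a type $p$ let $p_\forall$ and $p_\exists$ be its sets of universal and existential formulas. For $p,q\in S_m(T)$ write $p\le q$ if $q_\forall\subseteq p$. By completeness of $p$ and $q$ this is the same as $p_\exists\subseteq q_\exists$.

*Example.* For linear orders and $m=0$, let $p$ be the theory of the two-element order and $q$ the theory of $\mathbb Q$. Universal sentences true in $\mathbb Q$ are true in its two-element suborders, so $p\le q$. Not $q\le p$, since "there are at most two points" is a universal sentence in $p$ and not in $q$.

## 3. Borel, analytic and projective sets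

The background of this section is textbook descriptive set theory.

**Definition 8 (projective classes).** A subset of a Polish space is $\mathbf\Sigma^1_1$, or *analytic*, if it is the image of a Borel subset of a Polish space under a Borel map. Equivalently, a subset of $X$ is analytic if it is the projection of a closed subset of $X\times\omega^\omega$. Further, $\mathbf\Pi^1_n$ sets are complements of $\mathbf\Sigma^1_n$ sets, $\mathbf\Sigma^1_{n+1}$ sets in $X$ are projections of $\mathbf\Pi^1_n$ subsets of $X\times\omega^\omega$, and $\mathbf\Delta^1_n=\mathbf\Sigma^1_n\cap\mathbf\Pi^1_n$.

We use these standard facts. Borel sets are $\mathbf\Delta^1_1$. Each class $\mathbf\Sigma^1_n$ is closed under finite unions and intersections, continuous preimages, continuous images and projections along Polish spaces. Finite Boolean combinations of $\mathbf\Sigma^1_n$ sets are $\mathbf\Delta^1_{n+1}$. *Suslin's theorem*: a set that is analytic and has analytic complement is Borel.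

*Example.* Let $\omega^{<\omega}$ be the set of finite sequences of natural numbers, and $s\restriction k$ the initial segment of length $k$. A set $t\subseteq\omega^{<\omega}$ is a point of the compact space $2^{\omega^{<\omega}}$. The set of $t$ having an infinite branch,
$$\{t:\exists z\in\omega^\omega\ \forall k\ \ z\restriction k\in t\},$$
is analytic: it is the projection of the closed set $\{(t,z):\forall k\ z\restriction k\in t\}$. The full set $\omega^{<\omega}$ has a branch. The tree consisting of $\emptyset$ and the sequences $(n,0,\dots,0)$ with at most $n$ zeros ($n\in\omega$) has arbitrarily long members but no branch, because a branch starting with $n$ would have length at most $n+1$.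

A *tree* is a set $t\subseteq\omega^{<\omega}$ closed under initial segments; the trees form a closed subset of $2^{\omega^{<\omega}}$. A tree is *ill-founded* if it has an infinite branch.

**Definition 9 (completeness).** A subset $B$ of a Polish space $X$ is $\mathbf\Sigma^1_n$-complete if it is $\mathbf\Sigma^1_n$ and for every $\mathbf\Sigma^1_n$ subset $C$ of a zero-dimensional Polish space $Y$ there is a continuous $f:Y\to X$ with $C=f^{-1}(B)$.

*Example.* The set of ill-founded trees on $\omega$ is $\mathbf\Sigma^1_1$-complete, hence not Borel (Lusin; Kechris, *Classical Descriptive Set Theory*, Theorem 27.1). To see the mechanism for $C\subseteq2^\omega$, let $C$ be the projection of a closed $F\subseteq2^\omega\times\omega^\omega$ and let $W=\{(x\restriction k,z\restriction k):(x,z)\in F,\ k\in\omega\}$. Since $F$ is closed, $(x,z)\in F$ iff $(x\restriction k,z\restriction k)\in W$ for all $k$. Put $t_x=\{s:(x\restriction|s|,s)\in W\}$. This is a tree, whether $s\in t_x$ depends only on $x\restriction|s|$, so $x\mapsto t_x$ is continuous, and $x\in C$ iff $t_x$ is ill-founded. Since there are analytic sets in $2^\omega$ that are not Borel, the set of ill-founded trees cannot be Borel.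

For every $n\ge1$ there is a $\mathbf\Sigma^1_n$-complete set $A\subseteq2^\omega$: take a set that is universal for the $\mathbf\Sigma^1_n$ subsets of $2^\omega$, and recall that every zero-dimensional Polish space is homeomorphic to a $G_\delta$ subset of $2^\omega$.

## 4. Comparing $\Diamond\mathcal L$ with $\mathcal L_{\omega_1,\omega}$

The problem comes from Joel David Hamkins and Wojciech Aleksander Wołoszyn, "Modal model theory", arXiv:2009.09394 (2020). The background there is that the truth of a $\Diamond\mathcal L$ formula at a tuple $\bar b$ in $M$ depends only on the $\mathcal L$-type of $\bar b$ in $M$ (we prove this in Section 6). So every $\Diamond\mathcal L$ formula $\chi(\bar x)$ is equivalent to the disjunction, over all types $p$ at which it holds, of the conjunction $\bigwedge p$. If $\mathcal L$ is countable, the conjunctions are countable, but there may be continuum many disjuncts, and $\mathcal L_{\omega_1,\omega}$ allows only countably many. So we ask: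

*In $\mathrm{Mod}(T)$, for $T$ a first-order theory in a countable language $\mathcal L$, is every $\Diamond\mathcal L$ assertion $\chi(\bar x)$ equivalent to an assertion of $\mathcal L_{\omega_1,\omega}$ with free variables among $\bar x$?*

The answer is no.

**Theorem 1.** There are a theory $T$ in a countable language and a first-order sentence $\varphi$ such that $\Diamond\Box\Diamond\varphi$ is not equivalent in $\mathrm{Mod}(T)$ to any $\mathcal L_{\omega_1,\omega}$ sentence. One may take $\varphi=\forall x\exists y\,R(x,y)$.

Around this we shall prove an exact criterion for expressibility (Theorem 2), upper bounds by modal depth (Theorem 3), their optimality (Theorem 4), and a classification of modal prefixes (Theorem 5).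

## 5. Two small theories computed by hand

**Linear orders.** With $\varphi=\forall x\exists y\,(x<y)$, Section 1 showed that $\Diamond\varphi,\Box\Diamond\varphi,\Diamond\Box\Diamond\varphi$ are equivalent to "true" and $\Box\varphi,\Diamond\Box\varphi$ to "false". No infinitary formula is needed.

**A theory where infinitary formulas appear.** Let $\mathcal L$ have unary predicates $U_n,D_k$ ($n,k\in\omega$) and a binary relation $R$. Write $u_n:=\exists x\,U_n(x)$, $d_k:=\exists x\,D_k(x)$, $\varphi:=\forall x\exists y\,R(x,y)$. Let $T_0$ have the axioms $\varphi\to\neg d_k$ for all $k$, and $\neg(d_k\wedge u_n)$ for $n>k$. The sentences $u_n$ and $d_k$ are existential: once true, they stay true.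

*Depth one.* $M\models\Diamond\varphi$ iff no $d_k$ holds in $M$. If some $d_k$ holds in $M$, it holds in every extension, so $\varphi$ fails in every extension. If no $d_k$ holds, add one new point $b$ in no unary predicate, with $R(a,b)$ for every $a$ including $b$. Then $\varphi$ holds, the $u_n$ and $d_k$ are as before, and the axioms hold. So $\Diamond\varphi\equiv\bigwedge_k\neg d_k$.

*Depth two.* $M\models\Box\Diamond\varphi$ iff infinitely many $u_n$ hold in $M$. If infinitely many hold, they hold in every extension, so $\neg(d_k\wedge u_n)$ excludes every $d_k$ in every extension, and $\Diamond\varphi$ holds there. If only finitely many hold, choose $k$ at least as large as all their indices and add one new point $b\in D_k$ in no other unary predicate and with no new $R$-pairs. The point $b$ has no outgoing edge, so $\varphi$ fails; the axioms hold; and $d_k$ now blocks $\Diamond\varphi$. So $\Box\Diamond\varphi\equiv\bigwedge_m\bigvee_{n\ge m}u_n$.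

*Depth three.* $M\models\Diamond\Box\Diamond\varphi$ iff no $d_k$ holds in $M$. If $d_k$ holds, then in every extension $u_n$ fails for all $n>k$, so only finitely many $u_n$ hold. If no $d_k$ holds, add one new point in each $U_n$, with no new $R$-pairs; no $d_k$ holds, so the axioms hold, and all $u_n$ hold. So $\Diamond\Box\Diamond\varphi\equiv\bigwedge_k\neg d_k$, which is as simple as depth one.

So in $T_0$ nothing goes wrong. We shall return to the reason in Section 9.

## 6. Realizing larger types in extensions

From here to the end, $\mathcal L$ is countable and $T$ is arbitrary, except where a specific $T$ is named.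

**Lemma 1.** Let $M\models T$, $\bar a\in M^m$, $p=\mathrm{tp}^M(\bar a)$ and $q\in S_m(T)$. Then $p\le q$ iff there is a model $N\supseteq M$ of $T$ with $\mathrm{tp}^N(\bar a)=q$.

*Proof.* If such an $N$ exists, every universal formula true of $\bar a$ in $N$ is true of $\bar a$ in $M$, so $q_\forall\subseteq p$.

Conversely let $q_\forall\subseteq p$. Introduce fresh constants $\bar c$ for the coordinates of $\bar a$ and a fresh constant for each element of $M$ that is not a coordinate of $\bar a$. Let $\mathrm{Diag}(M)$ be the set of all quantifier-free sentences in these constants true in $M$, including equalities and inequalities. We claim that $q(\bar c)\cup\mathrm{Diag}(M)$ is consistent. If not, by compactness there are a quantifier-free $\delta$ and a tuple $\bar m$ of elements of $M$ outside $\bar a$ such that $M\models\delta(\bar a,\bar m)$ and $q(\bar c)\vdash\neg\delta(\bar c,\bar d)$, where $\bar d$ are the constants for $\bar m$. As $\bar d$ does not occur in $q(\bar c)$, we get $q(\bar x)\vdash\forall\bar y\,\neg\delta(\bar x,\bar y)$. So $\forall\bar y\,\neg\delta(\bar x,\bar y)\in q_\forall\subseteq p$, that is, $M\models\forall\bar y\,\neg\delta(\bar a,\bar y)$. This contradicts $M\models\delta(\bar a,\bar m)$.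

A model of $q(\bar c)\cup\mathrm{Diag}(M)$ is, after renaming elements, an extension $N\supseteq M$ in which $\bar a$ has type $q$. Since $q\supseteq T$, it is a model of $T$. $\square$

**Corollary 1.** The truth of a $\Diamond\mathcal L$ formula $\chi(\bar x)$ at $(M,\bar a)$ depends only on $\mathrm{tp}^M(\bar a)$. Writing $[\chi]\subseteq S_m(T)$ for the set of types at which $\chi$ holds,
$$[\Diamond\chi]=\{p\in S_m(T):\exists q\in[\chi]\ \ p\le q\}.\tag{1}$$

*Proof.* Induction on $\chi$. First-order formulas and Boolean connectives are clear, and $\Box=\neg\Diamond\neg$. For $\Diamond\chi$: $M\models\Diamond\chi(\bar a)$ iff some model $N\supseteq M$ of $T$ has $\mathrm{tp}^N(\bar a)\in[\chi]$, using the induction hypothesis. By Lemma 1 this holds iff some $q\in[\chi]$ satisfies $\mathrm{tp}^M(\bar a)\le q$. That depends only on $\mathrm{tp}^M(\bar a)$ and is (1). $\square$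

The relation $\le$ is closed in $S_m(T)^2$, because its complement
$$\bigcup_{\theta\ \text{universal}}\{(p,q):\theta\in q,\ \neg\theta\in p\}$$
is open. So (1) says: $[\Diamond\chi]$ is the projection to the first coordinate of the intersection of a closed set with $S_m(T)\times[\chi]$. Each $\Diamond$ is one projection.

## 7. Expressible means Borel

**Theorem 2.** For a $\Diamond\mathcal L$ formula $\chi(\bar x)$ the following are equivalent:

1. $\chi$ is equivalent in $\mathrm{Mod}(T)$ to an $\mathcal L_{\omega_1,\omega}$ formula (with free variables among $\bar x$);
2. $[\chi]$ is Borel;
3. $\chi$ is equivalent to a formula built from $\mathcal L$-formulas in the variables $\bar x$ by negation and countable conjunctions and disjunctions.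

*Proof.* **(2)$\Rightarrow$(3).** This step reads a Borel construction as a formula. A formula $\theta$ built as in (3) has a truth value at each type, so it has a set $[\theta]$. Negation corresponds to complement, countable disjunctions to countable unions, and first-order formulas to the clopen sets $[\psi]$. Those form a countable base, so every Borel set arises from them by complements and countable unions. Hence $[\chi]=[\theta]$ for some such $\theta$, and then $\chi\equiv\theta$.

**(3)$\Rightarrow$(1).** The formula in (3) is an $\mathcal L_{\omega_1,\omega}$ formula.

**(1)$\Rightarrow$(2).** This step shows that $[\chi]$ and its complement are analytic. Let $\chi\equiv\theta(\bar x)\in\mathcal L_{\omega_1,\omega}$. Every type in $S_m(T)$ is realized in a countable (possibly finite) model by the downward Löwenheim–Skolem theorem, and truth of $\chi$ depends only on the type. So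
$$[\chi]=\{\mathrm{tp}^M(\bar a):M\models T\text{ countable},\ M\models\theta(\bar a)\},$$
$$S_m(T)\setminus[\chi]=\{\mathrm{tp}^M(\bar a):M\models T\text{ countable},\ M\models\neg\theta(\bar a)\}.$$
By renaming elements we may let $M$ range over structures with universe $\omega$ or a positive integer $k=\{0,\dots,k-1\}$. For a fixed such universe $E$, the $\mathcal L$-structures on $E$ form a Polish space, a countable product of factors $2^{E^r}$ for $r$-ary relation symbols, $E^{E^r}$ for $r$-ary function symbols, and $E$ for constants. Let $X$ be the countable disjoint union over $E$ of the spaces of pairs $(M,\bar a)$ with $\bar a\in E^m$ ($E^m$ discrete). It is Polish.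

For each $\mathcal L_{\omega_1,\omega}$ formula $\eta$ with finitely many free variables and each tuple $\bar e$ from $E$, the set of $M$ on $E$ with $M\models\eta(\bar e)$ is Borel. For atomic $\eta$ it is clopen, since for a term $\tau$ the condition $\tau^M(\bar e)=e'$ is clopen by induction on $\tau$. Negation and countable Boolean operations preserve Borel sets, and quantifiers over the countable set $E$ are countable unions and intersections. (Each subformula of $\theta$ lies under finitely many quantifiers, so it too has only finitely many free variables.) As $T$ is countable, $\{M\models T\}$ is Borel in $X$. On it, $(M,\bar a)\mapsto\mathrm{tp}^M(\bar a)$ is a Borel map, because the preimage of $[\psi]$ is the Borel set where $M\models\psi(\bar a)$. So both displayed sets are images of Borel sets under Borel maps, hence analytic. By Suslin's theorem $[\chi]$ is Borel. $\square$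

So the problem becomes: is $[\chi]$ always Borel?

## 8. Counting projections, and the place where compactness gives out

The natural attempt is to go up by depth, using compactness to keep the projections in (1) simple.

**Theorem 3.** (a) If $\chi$ has modal depth $\le2$, then $[\chi]$ is a finite Boolean combination of $F_\sigma$ sets; hence $\chi$ is equivalent to an $\mathcal L_{\omega_1,\omega}$ formula. (b) If $\chi$ has modal depth $\le n+2$ with $n\ge1$, then $[\chi]$ is a finite Boolean combination of $\mathbf\Sigma^1_n$ sets. Moreover, if $\chi=\Diamond\chi'$ with $\chi'$ of depth $\le n+1$, then $[\chi]$ is $\mathbf\Sigma^1_n$.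

*Proof.* **Depth one.** Here we project clopen sets. If $\chi$ is first-order, $[\chi]$ is clopen, so by (1) $[\Diamond\chi]$ is the projection of a compact set, hence closed. A formula of depth $\le1$ therefore defines a finite Boolean combination of closed sets. In a metrizable space open sets are $F_\sigma$, so such a combination, a finite union of finite intersections of open and closed sets, is $F_\sigma$.

Concretely, $\Diamond\varphi\equiv\bigwedge\{\theta\text{ universal}:T\vdash\varphi\to\theta\}$. The direction from left to right is clear, since universal formulas go down. For the other, let $p$ contain all these $\theta$. If $T\cup\{\varphi\}\cup p_\exists$ were inconsistent, there would be an existential $\eta\in p$ with $T\vdash\varphi\to\neg\eta$. The formula $\neg\eta$ is universal up to equivalence, so it would be in $p$, a contradiction. So some $q\in[\varphi]$ has $p_\exists\subseteq q_\exists$, that is, $p\le q$.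

**Depth two.** Here we project $F_\sigma$ sets. If $\chi$ has depth $\le1$, then $[\chi]$ is $F_\sigma$ in a compact space, so $\sigma$-compact. The set projected in (1) is then $\sigma$-compact, and so is its projection. So $[\Diamond\chi]$ is $F_\sigma$, and formulas of depth $\le2$ define finite Boolean combinations of $F_\sigma$ sets. These are Borel, and Theorem 2 gives (a).

**Depth three and more.** Here we only keep the general projection bound. If $\chi'$ has depth $\le2$, then $[\chi']$ is Borel and $[\Diamond\chi']$, a projection of a Borel set, is $\mathbf\Sigma^1_1$. A formula of depth $\le3$ is a Boolean combination of first-order formulas and such formulas $\Diamond\chi'$, so it defines a Boolean combination of $\mathbf\Sigma^1_1$ sets. This is (b) for $n=1$. Suppose (b) holds for $n$, and let $\chi'$ have depth $\le n+2$. Then $[\chi']$ is a Boolean combination of $\mathbf\Sigma^1_n$ sets, hence $\mathbf\Delta^1_{n+1}$, and by (1) $[\Diamond\chi']$ is $\mathbf\Sigma^1_{n+1}$. Taking Boolean combinations gives (b) for $n+1$. $\square$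

**The exact obstacle.** At depth three we may have to project a set that is not $\sigma$-compact, and $T_0$ of Section 5 shows that this does happen. There $[\Box\Diamond\varphi]$ is the $G_\delta$ set of types containing infinitely many $u_n$. For $A\subseteq\omega$ let $M_A$ be the one-element structure whose point is in $U_n$ iff $n\in A$, with every $D_k$ and $R$ empty. Then $M_A\models T_0$, and $A\mapsto\mathrm{Th}(M_A)$ is continuous since quantifiers are trivial in one-element structures. If $[\Box\Diamond\varphi]$ were $F_\sigma$, its preimage, the set of infinite $A\subseteq\omega$, would be $F_\sigma$ in $2^\omega$. Then the set of finite subsets of $\omega$ would be a dense $G_\delta$, while the set of infinite subsets is also a dense $G_\delta$ and is disjoint from it. That contradicts the Baire category theorem. So the compactness argument stops here.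

What is left is the projection of a $G_\delta$ subset of a compact space. Since $\omega^\omega$ is homeomorphic to a $G_\delta$ subset of $2^\omega$, every analytic set in $2^\omega$ is such a projection. So general topology no longer helps. The obstacle is not yet a counterexample: in $T_0$ the depth-three sentence $\Diamond\Box\Diamond\varphi$ is Borel.

## 9. Writing the branches of a tree into extensions

In $T_0$, the first $\Diamond$ in $\Diamond\Box\Diamond\varphi$ chooses an extension with infinitely many true $u_n$, and this choice is not tied to anything in $M$. We want the choice to be a hard search. Three changes do this.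

- Index the $u$'s by finite sequences and require the true ones to form a chain closed under initial segments. Then "infinitely many are true" means that a point $z\in\omega^\omega$ has been chosen.
- Store a set $t\subseteq\omega^{<\omega}$ in $M$ in a way that no extension can change: by the atomic facts $P_s(c)$ about a constant.
- Require $u_s\to P_s(c)$, so that $z$ must be a branch of $t$.

**The theory.** The language has a constant $c$, unary predicates $P_s,U_s$ ($s\in\omega^{<\omega}$) and $D_k$ ($k\in\omega$), and a binary relation $R$. Write
$$u_s:=\exists x\,U_s(x),\qquad d_k:=\exists x\,D_k(x),\qquad\varphi:=\forall x\,\exists y\,R(x,y).$$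
The axioms of $T$, for all $s,s'\in\omega^{<\omega}$ and $k\in\omega$, are:

- (T1) $u_s\to P_s(c)$;
- (T2) $u_s\to u_{s\restriction i}$ for $i\le|s|$;
- (T3) $\neg(u_s\wedge u_{s'})$ for incomparable $s,s'$;
- (T4) $\neg(d_k\wedge u_s)$ for $|s|>k$;
- (T5) $\varphi\to\neg d_k$.

For $M\models T$ put $t_M=\{s:M\models P_s(c)\}$ and $S_M=\{s:M\models u_s\}$. By (T1)–(T3), $S_M\subseteq t_M$ is a chain closed under initial segments. If $M\subseteq N$ are models of $T$, then $t_M=t_N$, $S_M\subseteq S_N$, and every $d_k$ true in $M$ is true in $N$.

**Step 1: $M\models\Diamond\varphi$ iff no $d_k$ holds in $M$.** This makes $\Diamond\varphi$ a test for the absence of the $d_k$. If $M\subseteq N\models T$ and $N\models\varphi$, then by (T5) no $d_k$ holds in $N$, hence none holds in $M$. Conversely suppose no $d_k$ holds in $M$. Let $N=M\cup\{b\}$ with $b$ new and in no unary predicate, and $R^N=R^M\cup\{(a,b):a\in N\}$. All added pairs contain $b$, so $M\subseteq N$. Every point has an edge to $b$, so $N\models\varphi$. Also $S_N=S_M$, $t_N=t_M$ and no $d_k$ holds in $N$. So (T1)–(T3) carry over, and (T4), (T5) hold because no $d_k$ holds.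

**Step 2: $M\models\Box\Diamond\varphi$ iff $S_M$ is infinite.** This turns "no extension can make a $d_k$ true" into infinity of the chain. If $S_M$ is infinite, it is an infinite chain, so it contains arbitrarily long sequences. For each model $N\supseteq M$ of $T$ the same holds of $S_N\supseteq S_M$, so (T4) excludes every $d_k$ in $N$, and $N\models\Diamond\varphi$ by Step 1. If $S_M$ is finite, choose $k\ge|s|$ for all $s\in S_M$. Let $N=M\cup\{b\}$ with $b$ new, $b\in D_k$, $b$ in no other unary predicate, and $R^N=R^M$. Since $b$ has no outgoing edge, $N\models\neg\varphi$ and (T5) holds. (T1)–(T3) hold as $S_N=S_M$ and $t_N=t_M$. (T4) holds for $k$ by the choice of $k$, and for $k'\ne k$ because $d_{k'}$ has the same truth value in $N$ and $M$. So $N\models T$ and $N\models d_k$, whence $N\not\models\Diamond\varphi$ by Step 1 and $M\not\models\Box\Diamond\varphi$.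

**Step 3: if $S_M=\emptyset$ and no $d_k$ holds in $M$, then $M\models\Diamond\Box\Diamond\varphi$ iff there is $z\in\omega^\omega$ with $z\restriction k\in t_M$ for all $k$.** This identifies the outer $\Diamond$ with the search for a branch. By Step 2, $M\models\Diamond\Box\Diamond\varphi$ iff some model $N\supseteq M$ of $T$ has $S_N$ infinite. Given such an $N$, the set $S_N$ is an infinite chain closed under initial segments, so $S_N=\{z\restriction k:k\in\omega\}$ for some $z\in\omega^\omega$, and $S_N\subseteq t_N=t_M$. Conversely, given $z$, let $N=M\cup\{b_k:k\in\omega\}$ with distinct new $b_k$, where $b_k$ is in $U_{z\restriction k}$ and in no other unary predicate, and $R^N=R^M$. Then $S_N=\{z\restriction k:k\in\omega\}\subseteq t_M=t_N$, which gives (T1)–(T3). No $d_k$ holds, which gives (T4) and (T5). So $N\models T$ and $S_N$ is infinite.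

**Step 4: the test models $M_t$.** This supplies one model for every set $t$. For $t\subseteq\omega^{<\omega}$ let $M_t$ have universe $\{c\}$, with $P_s(c)$ iff $s\in t$ and all other relations empty. No $u_s$ and no $d_k$ holds, so $M_t\models T$, $t_{M_t}=t$, $S_{M_t}=\emptyset$. By Step 3,
$$M_t\models\Diamond\Box\Diamond\varphi\iff\exists z\in\omega^\omega\ \forall k\ \ z\restriction k\in t.\tag{2}$$

**Step 5: $\mathcal L_{\omega_1,\omega}$ is Borel on the models $M_t$.** This bounds what an equivalent infinitary formula could do. For an $\mathcal L_{\omega_1,\omega}$ formula $\theta$ let $B_\theta$ be the set of $t\in2^{\omega^{<\omega}}$ such that $M_t\models\theta$ with all free variables assigned $c$. Every $B_\theta$ is Borel, by induction on $\theta$. For an atomic formula with predicate $P_s$, $B_\theta=\{t:s\in t\}$ is clopen; for an equality $B_\theta$ is everything; for any other atomic formula it is empty. Negation and countable conjunctions and disjunctions preserve Borel sets. And $B_{\exists x\theta}=B_{\forall x\theta}=B_\theta$, since the universe has one element.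

**Step 6: proof of Theorem 1.** Suppose $\Diamond\Box\Diamond\varphi$ were equivalent in $\mathrm{Mod}(T)$ to an $\mathcal L_{\omega_1,\omega}$ sentence $\theta$. By (2), the set of $t$ with an infinite branch would be the Borel set $B_\theta$. Intersecting with the closed set of trees, the set of ill-founded trees on $\omega$ would be Borel, which it is not. $\square$

Since $\Diamond\Box\Diamond\varphi$ has depth $3$, Theorem 3(a) shows that depth $3$ is the least depth at which a $\Diamond\mathcal L$ assertion can fail to be expressible.

**Remark 1.** The induction in Step 5 also covers quantifiers over blocks of variables of any length, since in a one-element universe they too change nothing. So $\Diamond\Box\Diamond\varphi$ is not equivalent to any sentence of $\mathcal L_{\omega_1,\omega_1}$, nor of $\mathcal L_{\omega_1,\kappa}$ for any $\kappa$.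

**Remark 2.** Here $\varphi$ is a $\forall\exists$ sentence. The $\exists\forall$ sentence $\varphi'=\exists x\forall y\,R(x,y)$, put in place of $\varphi$ throughout (including in (T5)), works equally well. In Step 1 let the new $b$ satisfy $R(b,a)$ for all $a\in N$; then $\varphi'$ holds. In Step 2, where $R^N=R^M$, no $x$ has $(x,b)\in R^N$, so $\varphi'$ fails in $N$ and (T5) holds. In Steps 3 and 4, (T5) holds because no $d_k$ holds. Nothing else changes.

## 10. Projective complete sets at every depth

Now we show that the bounds in Theorem 3(b) are optimal.

**Theorem 4.** For every $n\ge1$ there are a theory $T_n$ in a countable language and a $\Diamond\mathcal L$ sentence $\sigma_n$ of modal depth $n+2$ such that $[\sigma_n]\subseteq S_0(T_n)$ is $\mathbf\Sigma^1_n$-complete. Moreover a single theory $T_\infty$ in a countable language can be used for all $n$.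

A $\mathbf\Sigma^1_n$ condition on $x$ can be written as $\exists y_1\neg\exists y_2\neg\cdots\neg\exists z$ followed by a closed condition. The innermost $\exists z$ will be a branch search as in Section 9, at the cost of depth $3$. Each $\exists y_j$ will cost one more $\Diamond$: an extension that declares all digits of $y_j$. The difficulty is to make sure that this extension declares $y_j$ completely and does nothing belonging to later stages. A first-order switch $\psi_j$ takes care of that: while $\psi_j$ is true, the axioms demand that $y_j$ be fully declared and everything later be absent. Like $\varphi$, the sentence $\psi_j$ is $\forall\exists$, so it can be turned off by adding a point with no outgoing edge. The $y_j$ range over $2^\omega$ so that "the $i$-th digit is declared" is a disjunction of two sentences, which is first-order.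

**Step 1: normal form for a complete set.** This fixes the combinatorial data. Let $A\subseteq2^\omega$ be $\mathbf\Sigma^1_n$-complete. We claim there is a closed $F\subseteq(2^\omega)^n\times\omega^\omega$ such that, with
$$A_{n-1}=\{(x,y_1,\dots,y_{n-1}):\exists z\in\omega^\omega\ (x,\bar y,z)\in F\},$$
$$A_{j-1}=\{(x,y_1,\dots,y_{j-1}):\exists y_j\in2^\omega\ (x,y_1,\dots,y_j)\notin A_j\}\quad(1\le j\le n-1),\tag{3}$$
we have $A=A_0$. For $k\ge1$, a $\mathbf\Sigma^1_{k+1}$ set in $Z$ is the projection of a $\mathbf\Pi^1_k$ set $B\subseteq Z\times\omega^\omega$. Let $h$ be a homeomorphism of $\omega^\omega$ onto a $G_\delta$ set $G\subseteq2^\omega$. The image of $B$ under $\mathrm{id}\times h$ is again $\mathbf\Pi^1_k$: its complement is the union of the image of the $\mathbf\Sigma^1_k$ complement of $B$, which is $\mathbf\Sigma^1_k$, and the Borel set $Z\times(2^\omega\setminus G)$. So a $\mathbf\Sigma^1_{k+1}$ set is the projection along $2^\omega$ of the complement of a $\mathbf\Sigma^1_k$ set. Apply this $n-1$ times starting from $A_0=A$, obtaining $A_j$ of class $\mathbf\Sigma^1_{n-j}$, and finally write the analytic set $A_{n-1}\subseteq(2^\omega)^n$ as the projection of a closed $F$.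

Let $W$ be the set of tuples $(x\restriction k,y_1\restriction k,\dots,y_{n-1}\restriction k,z\restriction k)$ with $k\in\omega$ and $(x,\bar y,z)\in F$. As $F$ is closed, $(x,\bar y,z)\in F$ iff $(x\restriction k,\bar y\restriction k,z\restriction k)\in W$ for all $k$.

**Step 2: the theory and the sentence.** The language has a constant $c$; unary $P_i$, $V^j_{i,e}$, $U_s$, $D_k$; and binary $R_1,\dots,R_n$. Here $1\le j\le n-1$, $i,k\in\omega$, $e<2$, $s\in\omega^{<\omega}$. Put
$$v^j_{i,e}:=\exists x\,V^j_{i,e}(x),\quad u_s:=\exists x\,U_s(x),\quad d_k:=\exists x\,D_k(x),\quad\psi_l:=\forall x\exists y\,R_l(x,y)\ (1\le l\le n),\quad\varphi:=\psi_n.$$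
In a model $M$ let $x_M\in2^\omega$ be given by $x_M(i)=1$ iff $M\models P_i(c)$. It does not change along $\subseteq$. The axioms of $T_n$ are:

- (A1) $\neg(v^j_{i,0}\wedge v^j_{i,1})$;
- (A2) for $j\le n-1$: $\psi_j\to(v^j_{i,0}\vee v^j_{i,1})$, and $\psi_j\to\neg v^l_{i,e}$ for $j<l\le n-1$, and $\psi_j\to\neg u_s$, and $\psi_j\to\neg d_k$, for all $i,e,s,k$;
- (A3) $u_s\to u_{s\restriction i}$ for $i\le|s|$, and $\neg(u_s\wedge u_{s'})$ for incomparable $s,s'$;
- (A4) for $s$ of length $k$ and $(a,b_1,\dots,b_{n-1})\in(2^k)^n$ with $(a,\bar b,s)\notin W$: $\neg\big(u_s\wedge\text{“}x_M\restriction k=a\text{”}\wedge\bigwedge_j\bigwedge_{i<k}v^j_{i,b_j(i)}\big)$, where “$x_M\restriction k=a$” is the conjunction over $i<k$ of $P_i(c)$ or $\neg P_i(c)$ according to $a(i)$;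
- (A5) $\neg(d_k\wedge u_s)$ for $|s|>k$;
- (A6) $\varphi\to\neg d_k$.

Define
$$\sigma^{(n-1)}:=\Diamond\Box\Diamond\varphi,\qquad\sigma^{(j-1)}:=\Diamond(\psi_j\wedge\neg\sigma^{(j)})\ \ (1\le j\le n-1),\qquad\sigma_n:=\sigma^{(0)}.$$
The depth of $\sigma_n$ is $3+(n-1)=n+2$.

For $0\le j\le n-1$, a model $N\models T_n$ is *$j$-clean with data $(x,y_1,\dots,y_j)$* if $x_N=x$; for all $l\le j$ and all $i$, $N\models v^l_{i,y_l(i)}$; and no $v^l_{i,e}$ with $l>j$, no $u_s$ and no $d_k$ holds in $N$. By (A1), the data are determined by $N$. For example, the one-element structure $M_x$ with universe $\{c\}$, $P_i(c)$ iff $x(i)=1$, and all other relations empty is a model of $T_n$ (all $\psi_l$ fail, and no $v,u,d$ holds), and it is $0$-clean with data $(x)$.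

**Step 3 (Claim A): if $N$ is $(n-1)$-clean with data $(x,\bar y)$, then $N\models\sigma^{(n-1)}$ iff $(x,\bar y)\in A_{n-1}$.** This is the branch search. Let $N'$ be any model of $T_n$.

First, $N'\models\Diamond\varphi$ iff no $d_k$ holds in $N'$. The forward direction follows from (A6) and the persistence of $d_k$. For the converse use the extension

(E1) add one new $b$ in no unary predicate, with $R_n(a,b)$ for all $a$ including $b$, and no other new related pairs.

Then $\varphi=\psi_n$ holds, while $\psi_l$ fails for $l<n$ since $b$ has no outgoing $R_l$; so (A2) holds. The truth values of all $v,u,d$ and $x_M$ are unchanged, so (A1), (A3), (A4), (A5) hold, and (A6) holds because no $d_k$ does.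

Second, $N'\models\Box\Diamond\varphi$ iff $S:=\{s:N'\models u_s\}$ is infinite. If $S$ is infinite, then by (A3) it is an infinite chain with arbitrarily long members. These $u_s$ persist, so (A5) excludes every $d_k$ in every extension. If $S$ is finite, let $k$ bound the lengths of its members and use

(E2) add one new $b\in D_k$, in no other unary predicate, with no new related pairs.

All $\psi_l$ with $l\le n$ fail, so (A2) and (A6) hold. (A5) holds for $k$ by its choice and for other $k'$ as before. (A1), (A3), (A4) do not mention the $d$'s and are unaffected. In this extension $d_k$ holds, so $\Diamond\varphi$ fails there.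

So $N\models\sigma^{(n-1)}$ iff some model $N'\supseteq N$ of $T_n$ has infinitely many true $u_s$. Suppose there is such an $N'$. By (A3) its true $u_s$ are exactly $u_{z\restriction k}$, $k\in\omega$, for some $z\in\omega^\omega$. The true $v^j_{i,y_j(i)}$ persist to $N'$ and $x_{N'}=x$. If $(x\restriction k,\bar y\restriction k,z\restriction k)\notin W$ for some $k$, the corresponding instance of (A4) would be violated in $N'$. So all these tuples are in $W$, $(x,\bar y,z)\in F$, and $(x,\bar y)\in A_{n-1}$. Conversely let $(x,\bar y,z)\in F$ and use

(E3) add distinct new $b_k\in U_{z\restriction k}$ ($k\in\omega$), in no other unary predicate, with no new related pairs.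

All $\psi_l$ fail, so (A2) and (A6) hold. (A1) is unaffected, (A3) holds, and (A5) holds as no $d_k$ holds. For (A4), suppose the bracket of an instance with $s,a,\bar b$ is true. Then $s=z\restriction k$ and $a=x\restriction k$ with $k=|s|$, and by (A1) and cleanness $b_j=y_j\restriction k$ for all $j$. So $(a,\bar b,s)\in W$, and there is no such instance of (A4). Hence the extension is a model of $T_n$ with infinitely many true $u_s$.

**Step 4 (Claim B): let $1\le j\le n-1$ and let $N$ be $(j-1)$-clean with data $(x,y_1,\dots,y_{j-1})$. (i) Every model $N'\supseteq N$ of $T_n+\psi_j$ is $j$-clean with data $(x,y_1,\dots,y_{j-1},y)$ for some $y\in2^\omega$. (ii) For every $y\in2^\omega$ there is such an $N'$ with exactly these data.** This shows that $\Diamond(\psi_j\wedge\cdots)$ is a quantifier over $y_j\in2^\omega$.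

(i) The $v^l_{i,y_l(i)}$ with $l<j$ persist and $x_{N'}=x$. By (A2) and (A1), for each $i$ exactly one of $v^j_{i,0},v^j_{i,1}$ holds in $N'$, which defines $y(i)$. By (A2) no $v^l_{i,e}$ with $l>j$, no $u_s$ and no $d_k$ holds.

(ii) Use the extension

(E4) add distinct new $w_i\in V^j_{i,y(i)}$ ($i\in\omega$) and a new $b$ in no unary predicate, the $w_i$ in no other unary predicate, with $R_j(a,b)$ for all $a\in N'$ and no other new related pairs.

Then $\psi_j$ holds, and $\psi_l$ fails for all $l\ne j$ since $b$ has no outgoing $R_l$. Since $N$ was $(j-1)$-clean, no $v^j$ held in $N$. So exactly the $v^j_{i,y(i)}$ hold among the $v^j$'s, and no $v^l$ with $l>j$, no $u_s$, no $d_k$ holds. This gives (A1), and (A2) for $j$; for other indices (A2) is vacuous. (A3), (A4) and (A5) hold because no $u_s$ holds, and (A6) because no $d_k$ holds. So $N'\models T_n+\psi_j$ with the required data.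

**Step 5: for every $j\le n-1$, if $N$ is $j$-clean with data $(x,y_1,\dots,y_j)$, then $N\models\sigma^{(j)}$ iff $(x,y_1,\dots,y_j)\in A_j$.** This assembles the claims by downward induction on $j$. For $j=n-1$ it is Claim A. Assume it for $j\ge1$ and let $N$ be $(j-1)$-clean with data $(x,y_1,\dots,y_{j-1})$. Then $N\models\sigma^{(j-1)}$ iff some model $N'\supseteq N$ of $T_n$ satisfies $\psi_j\wedge\neg\sigma^{(j)}$. By Claim B(i) such an $N'$ is $j$-clean with data extended by some $y$, and by the induction hypothesis $N'\models\neg\sigma^{(j)}$ iff $(x,y_1,\dots,y_{j-1},y)\notin A_j$. By Claim B(ii) every $y$ occurs. So $N\models\sigma^{(j-1)}$ iff there is $y\in2^\omega$ with $(x,y_1,\dots,y_{j-1},y)\notin A_j$, which by (3) says $(x,y_1,\dots,y_{j-1})\in A_{j-1}$.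

**Step 6: completeness of $[\sigma_n]$.** This transfers hardness from $A$ to types. The model $M_x$ is $0$-clean with data $(x)$, so by Step 5 $M_x\models\sigma_n$ iff $x\in A$. In a one-element structure quantifiers are trivial, so $\{x:M_x\models\tau\}$ is clopen for each $\mathcal L$-sentence $\tau$. So $x\mapsto\mathrm{Th}(M_x)\in S_0(T_n)$ is continuous, and the preimage of $[\sigma_n]$ is $A$. Every $\mathbf\Sigma^1_n$ set in a zero-dimensional Polish space reduces continuously to $A$, hence to $[\sigma_n]$. Finally $\sigma_n$ has the form $\Diamond\chi'$ with $\chi'$ of depth $n+1$, so $[\sigma_n]$ is $\mathbf\Sigma^1_n$ by Theorem 3(b). So it is $\mathbf\Sigma^1_n$-complete.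

**Step 7: one theory for all $n$.** Here we check that the constructions do not disturb one another. Make the languages of the $T_n$ disjoint except for the common $c$ and $P_i$, and let $T_\infty=\bigcup_nT_n$. Fix $n$, read "clean" with respect to the symbols of $T_n$, and let all models be models of $T_\infty$. The parts of Steps 3–5 that derive consequences from the axioms use only $T_n\subseteq T_\infty$. In (E1)–(E4) at least one new element is added. Let the new elements have no relations from the languages of $T_r$, $r\ne n$. Then the truth values of the $v,u,d$ of $T_r$ and $x_M$ are unchanged, so (A1), (A3), (A4), (A5) of $T_r$ remain true. All $\psi_l$ of $T_r$ fail, since a new element has no outgoing edges, so (A2) and (A6) of $T_r$ hold vacuously. Hence the extensions are models of $T_\infty$. The structures $M_x$ with all other relations empty are models of $T_\infty$. Step 6 then applies with $S_0(T_\infty)$ in place of $S_0(T_n)$. $\square$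

## 11. Strings of modal operators

**Theorem 5.** Let $\varphi(\bar x)$ be a first-order $\mathcal L$-formula and $\pi$ a finite string of $\Diamond$'s and $\Box$'s.

(a) $\pi\varphi$ is equivalent to one of $\varphi,\ \Box\varphi,\ \Diamond\varphi,\ \Box\Diamond\varphi,\ \Diamond\Box\varphi,\ \Box\Diamond\Box\varphi,\ \Diamond\Box\Diamond\varphi$. The first five are always equivalent to $\mathcal L_{\omega_1,\omega}$ formulas. The last two in general are not.

(b) If $\varphi$ is equivalent modulo $T$ to a Boolean combination of existential formulas, then $\Diamond\Box\Diamond\varphi\equiv\Diamond\Box\varphi$, so every $\pi\varphi$ is equivalent to an $\mathcal L_{\omega_1,\omega}$ formula. This fails in general for $\forall\exists$ and for $\exists\forall$ formulas.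

*Proof of (a).* **Reduction of strings.** The aim is to shorten every string to length at most three. Since $\subseteq$ is reflexive and transitive, $\Box\chi\to\chi$, $\chi\to\Diamond\chi$, $\Box\Box\chi\equiv\Box\chi$ and $\Diamond\Diamond\chi\equiv\Diamond\chi$ hold in all models, and both operators are monotone: if $\chi\to\chi'$ holds in all models, so do $\Diamond\chi\to\Diamond\chi'$ and $\Box\chi\to\Box\chi'$. We check $\Diamond\Box\Diamond\Box\chi\equiv\Diamond\Box\chi$. From left to right, drop the inner $\Box$ of $\Box(\Diamond\Box\chi)$ to get $\Diamond\Diamond\Box\chi\equiv\Diamond\Box\chi$. From right to left, $\Box\chi\equiv\Box\Box\chi$ implies $\Box\Diamond\Box\chi$; now apply $\Diamond$. Applying this to $\neg\chi$ and negating gives $\Box\Diamond\Box\Diamond\chi\equiv\Box\Diamond\chi$.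

Given $\pi$, collapse repeated letters until the string alternates. An alternating string of length at least four begins with $\Diamond\Box\Diamond\Box$ or $\Box\Diamond\Box\Diamond$; replacing these four letters by their first two keeps the string alternating and shortens it. We end with one of the seven alternating strings of length at most three.

**Expressibility.** The first five have depth at most $2$, so Theorem 3(a) applies. Theorem 1 shows that $\Diamond\Box\Diamond\varphi$ can fail to be expressible. Since $\Box\Diamond\Box\neg\varphi\equiv\neg\Diamond\Box\Diamond\varphi$, so can $\Box\Diamond\Box$ applied to a first-order formula.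

*Proof of (b).* **The easy implication.** $\Box\varphi$ implies $\Box\Diamond\varphi$ by monotonicity, so $\Diamond\Box\varphi$ implies $\Diamond\Box\Diamond\varphi$.

**The other implication.** The idea is to move to an extension in which $\bar a$ satisfies as many existential formulas as possible; beyond it no Boolean combination of existential formulas can change its truth value at $\bar a$. Let $M\models\Diamond\Box\Diamond\varphi(\bar a)$ and choose a model $N\supseteq M$ with $N\models\Box\Diamond\varphi(\bar a)$. Put $p=\mathrm{tp}^N(\bar a)$, and order the sets $r_\exists$ with $r\in S_m(T)$, $p\le r$, by inclusion. If $(q_i)$ are types $\ge p$ whose sets $(q_i)_\exists$ form a nonempty chain, then each finite part of $T\cup\bigcup_i(q_i)_\exists$ is contained in one $q_i$, so the union is contained in a complete type $r\in S_m(T)$. This $r$ satisfies $(q_i)_\exists\subseteq r_\exists$ for all $i$, and in particular $p\le r$. By Zorn's lemma there is $q\ge p$ with $q_\exists$ maximal. It is maximal among all sets $r_\exists$, $r\in S_m(T)$, because $r_\exists\supseteq q_\exists$ already implies $p\le r$.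

By Lemma 1 there is a model $N'\supseteq N$ of $T$ with $\mathrm{tp}^{N'}(\bar a)=q$. If $N''\supseteq N'$ is a model of $T$, then $\mathrm{tp}^{N''}(\bar a)_\exists\supseteq q_\exists$, so equality holds by maximality. Hence every Boolean combination of existential formulas, and in particular $\varphi(\bar a)$, has the same truth value in all models $N''\supseteq N'$. As $N\models\Box\Diamond\varphi(\bar a)$, we have $N'\models\Diamond\varphi(\bar a)$, so $\varphi(\bar a)$ holds in some such $N''$, hence in all of them. So $N'\models\Box\varphi(\bar a)$, and $M\models\Diamond\Box\varphi(\bar a)$ because $M\subseteq N'$.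

**Expressibility.** The class of Boolean combinations of existential formulas is closed under negation. Applying the equivalence to $\neg\varphi$ and negating gives $\Box\Diamond\Box\varphi\equiv\Box\Diamond\varphi$. So by (a) every $\pi\varphi$ is equivalent to a formula of depth at most $2$, and Theorem 3(a) applies. For $\forall\exists$ formulas the conclusion fails in general by Theorem 1, and for $\exists\forall$ formulas by Remark 2. $\square$

The two forms of $\varphi$ can already be told apart in Section 1: over linear orders the $\forall\exists$ sentence $\forall x\exists y\,(x<y)$ makes $\Diamond\Box\Diamond\varphi$ true and $\Diamond\Box\varphi$ false in every model, so the hypothesis of (b) cannot be dropped even for the equivalence $\Diamond\Box\Diamond\varphi\equiv\Diamond\Box\varphi$.
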